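\title{Infinitary Schur ultrafilters that are weak P-points}

\begin{abstract}
An ultrafilter $u$ on $\mathbb Z$ is infinitary Schur if every $U\in u$ contains a point $a$ and an infinite set $B$ with $a+B\subseteq U$. Free idempotents of $\beta\mathbb Z$ are infinitary Schur but are never weak P-points, and P-points are never infinitary Schur. We prove in ZFC that there are $2^{\mathfrak c}$ free infinitary Schur ultrafilters on $\mathbb Z$ that are weak P-points. On every countably infinite group such ultrafilters exist in the closure of the set of free minimal idempotents. The method is Kunen's construction of $\mathfrak c$-OK points, run above a prescribed filter; it also shows that every meager free filter on a countably infinite set is contained in $2^{\mathfrak c}$ weak P-points.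
\end{abstract}

\section{Introduction}\label{sec:intro}

We work in ZFC. We write $\omega=\{0,1,2,\dots\}$ and $\mathfrak c=2^{\aleph_0}$, and $U\subseteq^*V$ means that $U\setminus V$ is finite.

\subsection*{The space of ultrafilters}
For a set $X$, the Stone--\v{C}ech compactification $\beta X$ is the set of all ultrafilters on $X$ with the topology generated by the sets $\langle A\rangle=\{u\in\beta X:A\in u\}$, $A\subseteq X$. It is compact and Hausdorff, the sets $\langle A\rangle$ are clopen, and $u$ lies in the closure of $D\subseteq\beta X$ if and only if every member of $u$ belongs to some ultrafilter in $D$. A point $x\in X$ is identified with the principal ultrafilter $\{A\subseteq X:x\in A\}$. An ultrafilter $u$ is \emph{free} if $\bigcap u=\emptyset$; equivalently, $u$ is not principal, or $u$ has no finite member.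

Let $X$ be countable. An ultrafilter $u$ on $X$ is a \emph{weak P-point} if it is not in the closure of any countable subset of $\beta X\setminus(X\cup\{u\})$, and a \emph{P-point} if for all $U_1,U_2,\dots\in u$ there is $U\in u$ with $U\subseteq^*U_n$ for every $n$. Both notions measure how well $u$ is separated from the other free ultrafilters. Every P-point is a weak P-point: given free ultrafilters $v_n\neq u$, choose $U_n\in u\setminus v_n$ and $U\in u$ with $U\subseteq^*U_n$ for all $n$; then $U\notin v_n$ for all $n$, so the neighborhood $\langle U\rangle$ of $u$ misses every $v_n$. Kunen showed that ZFC implies the existence of a free weak P-point on $\mathbb Z$.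

\subsection*{Sums inside the members of an ultrafilter}
An ultrafilter $u$ on the additive group $\mathbb Z$ is \emph{Schur} if every $U\in u$ contains $a,b$ with $a+b\in U$, and \emph{infinitary Schur} if every $U\in u$ contains a point $a$ and an infinite set $B$ with $a+B\subseteq U$. On a group $G$ written multiplicatively the last condition reads $aB\subseteq U$. Testing the definitions on $U=\{x\}$ shows that the principal ultrafilter $x$ is Schur only for $x=0$, and that no principal ultrafilter is infinitary Schur.

Free examples come from algebra. The operation of a semigroup $S$ extends to $\beta S$: the product $uv$ is the filter generated by the sets $\bigcup_{x\in U}xV_x$ with $U\in u$ and $V_x\in v$ for $x\in U$. With $x^{-1}A=\{y\in S:xy\in A\}$ this says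
\begin{equation}\label{eq:product}
A\in uv\iff\{x\in S:x^{-1}A\in v\}\in u .
\end{equation}
Indeed, if $A\supseteq\bigcup_{x\in U}xV_x$, then $x^{-1}A\supseteq V_x$ for all $x\in U$; conversely, one takes $U=\{x:x^{-1}A\in v\}$ and $V_x=x^{-1}A$. In $\mathbb Z$ we write $u+v$ for the product, and $x^{-1}A$ is $A-x$. An ultrafilter $e$ is \emph{idempotent} if $ee=e$. Free idempotents exist on every countably infinite group (Lemma~\ref{lem:thick}) and are infinitary Schur (Lemma~\ref{lem:idem}).

\subsection*{The question}
Two known facts suggest that additive structure and topological separation exclude each other. Let $G$ be a countable group.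
\begin{itemize}
\item[(F1)] No free idempotent ultrafilter on $G$ is a weak P-point.
\item[(F2)] No free infinitary Schur ultrafilter on $G$ is a P-point (Bardyla and Zlato\v{s}).
\end{itemize}
Fact (F1) combines the stronger additive property with the weaker topological one, and (F2) combines the weaker additive property with the stronger topological one. The remaining combination is the subject of a question posed in \cite{Bardyla}.

\medskip
\noindent\textbf{Question.} Does ZFC imply the existence of a free infinitary Schur ultrafilter on $\mathbb Z$ that is a weak P-point?
\medskip

After (F1) and (F2) one may well guess that the two properties are incompatible. The reason to doubt this guess is that ``infinitary Schur'' is a condition on each member of $u$ separately. Such a condition passes from a set of ultrafilters to its closure, so all limits of free idempotents are infinitary Schur, and (F1) says nothing about them. The question becomes whether this closed set is rich enough to contain a weak P-point. It is.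

\subsection*{Results}
We construct points with a property stronger than being a weak P-point. A free ultrafilter $u$ on a countably infinite set $X$ is \emph{$\mathfrak c$-OK} if for every decreasing sequence $U_1\supseteq U_2\supseteq\cdots$ in $u$ there are sets $V_\beta\in u$ $(\beta<\mathfrak c)$ such that
\begin{equation}\label{eq:OK}
V_{\beta_1}\cap\dots\cap V_{\beta_n}\subseteq^*U_n\quad\text{for all $n\ge1$ and all distinct $\beta_1,\dots,\beta_n<\mathfrak c$.}
\end{equation}
Every $\mathfrak c$-OK ultrafilter is a weak P-point (Lemma~\ref{lem:OK}).

\begin{theorem}\label{thm:Z}
In ZFC there are $2^{\mathfrak c}$ free infinitary Schur ultrafilters on $\mathbb Z$ that are $\mathfrak c$-OK, hence weak P-points. They can be taken in the closure of the set of free idempotents of $\beta\mathbb Z$.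
\end{theorem}

So the answer to the Question is yes. The result holds for all countably infinite groups, with a smaller set of idempotents. A nonempty set $L\subseteq\beta G$ is a \emph{left ideal} if $wv\in L$ for all $w\in\beta G$ and $v\in L$; a left ideal is \emph{minimal} if it properly contains no left ideal. The \emph{minimal idempotents} of $\beta G$ are the idempotents that lie in minimal left ideals \cite[Ch.~1--2]{HS}, and their members are called \emph{central} sets.

\begin{theorem}\label{thm:G}
Let $G$ be a countably infinite group. There are exactly $2^{\mathfrak c}$ free $\mathfrak c$-OK ultrafilters $u$ on $G$ (hence weak P-points) that lie in the closure of the set of free minimal idempotents of $\beta G$, that is, such that every member of $u$ belongs to a free minimal idempotent. Each such $u$ is infinitary Schur: every $U\in u$ contains a point $a$ and an infinite set $B$ with $B\cup aB\subseteq U$.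
\end{theorem}

Theorem~\ref{thm:G} is sharp in two respects. By (F1), ``in the closure of the idempotents'' cannot be replaced by ``idempotent''; by (F2), ``weak P-point'' cannot be replaced by ``P-point''. The number $2^{\mathfrak c}$ is the largest possible, since a countable set carries at most $2^{\mathfrak c}$ ultrafilters.

The algebra enters only through one filter and one finite-to-one map, and the same argument gives a general principle. A \emph{free filter} on a countably infinite set $X$ is a proper filter that contains all cofinite sets. Subsets of $X$ are identified with points of the Cantor space $2^X$.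

\begin{theorem}\label{thm:meager}
Let $X$ be a countably infinite set.
\begin{itemize}
\item[(1)] Every free filter $\mathcal F$ on $X$ that is meager as a subset of $2^X$ is contained in $2^{\mathfrak c}$ $\mathfrak c$-OK ultrafilters, hence in $2^{\mathfrak c}$ weak P-points.
\item[(2)] Let $\mathcal P$ be a nonempty, upward closed family of infinite subsets of $X$ such that $A\cup B\in\mathcal P$ implies $A\in\mathcal P$ or $B\in\mathcal P$. If $\mathcal P$ has the Baire property in $2^X$ (for example, if it is analytic or coanalytic), then there are $2^{\mathfrak c}$ weak P-points $u\subseteq\mathcal P$.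
\end{itemize}
\end{theorem}

\subsection*{Plan}
Section~\ref{sec:dyadic} traces (F1) and (F2) for $\mathbb Z$ to the single sequence $2\mathbb Z\supseteq4\mathbb Z\supseteq\cdots$ and solves \eqref{eq:OK} for this sequence by hand. Sections~\ref{sec:linked} and~\ref{sec:recursion} follow Kunen's construction of $\mathfrak c$-OK points and run it above any free filter that admits an independent linked family. Section~\ref{sec:groups} supplies such a family for the filter of sets that belong to all free minimal idempotents, and Section~\ref{sec:meager} does so for meager filters.

\section{Powers of two: the obstructions and a model case}\label{sec:dyadic}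

\begin{lemma}\label{lem:idem}
Let $u$ be an ultrafilter on a group $G$. If every member of $u$ belongs to some free idempotent, then $u$ is infinitary Schur.
\end{lemma}

\begin{proof}
Let $U\in u$ and let $e$ be a free idempotent with $U\in e=ee$. By \eqref{eq:product} the set $\{x:x^{-1}U\in e\}$ belongs to $e$, so it meets $U$ in some point $a$. The set $B=U\cap a^{-1}U$ belongs to $e$, so it is infinite because $e$ is free, and $B\subseteq U$, $aB\subseteq U$.
\end{proof}

For $G=\mathbb Z$ the facts (F1) and (F2) have short proofs, which show what a solution has to avoid.

\begin{proposition}\label{prop:obstructions}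
Let $u$ be a free ultrafilter on $\mathbb Z$.
\begin{itemize}
\item[(a)] If $u$ is Schur, then $2^k\mathbb Z\in u$ for all $k\ge1$.
\item[(b)] If $u$ is infinitary Schur, then no $U\in u$ satisfies $U\subseteq^*2^k\mathbb Z$ for all $k\geq1$. In particular $u$ is not a P-point.
\item[(c)] If every $U\in u$ contains a point $a$ with $U-a\in u$, then $u$ is not a weak P-point. This applies to every free idempotent.
\end{itemize}
\end{proposition}

\begin{proof}
(a) One residue class $r+2^k\mathbb Z$ belongs to $u$. It contains $a$, $b$ and $a+b$ for some $a,b$, so $2r\equiv r\pmod{2^k}$ and the class is $2^k\mathbb Z$.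

(b) Suppose that $U$ is such a set. Since $u$ is free, we may assume $0\notin U$. Take $a\in U$ and an infinite $B\subseteq U$ with $a+B\subseteq U$, and choose $k$ with $2^k\nmid a$. All but finitely many $b\in B$ lie in $2^k\mathbb Z$, and for these $a+b\in U\setminus2^k\mathbb Z$. So $U\setminus 2^k\mathbb Z$ is infinite, a contradiction. The last claim follows with (a).

(c) The ultrafilter $u$ is Schur, because any $b\in U\cap(U-a)$ has $a+b\in U$. By \eqref{eq:product}, $a+u=\{A:A-a\in u\}$ for $a\in\mathbb Z$, and this ultrafilter is free. For $a\neq0$ it differs from $u$: if $2^k\nmid a$, then $a+2^k\mathbb Z\in a+u$ is disjoint from $2^k\mathbb Z\in u$. Given $U\in u$, the hypothesis applied to $U\setminus\{0\}$ yields $a\neq0$ with $U\in a+u$. So $u$ lies in the closure of the countable set $\{a+u:a\ne0\}$. For an idempotent the hypothesis was verified in the proof of Lemma~\ref{lem:idem}.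
\end{proof}

An ultrafilter $u$ is infinitary Schur when each $U\in u$ contains a point $a$ with $U\cap(U-a)$ infinite, that is, with $U\cap(U-a)\in v$ for some free ultrafilter $v$. Part (c) says that a weak P-point cannot always use $v=u$. We shall take for $v$ an idempotent that varies with $U$. Part (b) says that the way in which a P-point separates itself from countable sets, by one set $U$ almost contained in all $U_n$, already fails for $U_n=2^n\mathbb Z$. Condition \eqref{eq:OK} is the substitute: no single $V_\beta$ has to be almost contained in $U_n$, only the intersection of any $n$ of them. (A free P-point satisfies \eqref{eq:OK} with all $V_\beta$ equal to $U$.) A counting argument shows that this is enough.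

\begin{lemma}\label{lem:OK}
Every $\mathfrak c$-OK ultrafilter $u$ on a countably infinite set $X$ is a weak P-point.
\end{lemma}

\begin{proof}
Let $D=\{v_n:n\ge1\}$ be a nonempty countable subset of $\beta X\setminus(X\cup\{u\})$, listed with repetitions if necessary. Choose $U'_n\in u\setminus v_n$ and put $U_n=U'_1\cap\dots\cap U'_n$; this is a decreasing sequence in $u$ with $U_n\notin v_n$. Take $V_\beta\in u$ as in \eqref{eq:OK}. If $V_{\beta_1},\dots,V_{\beta_n}\in v_n$ for distinct $\beta_1,\dots,\beta_n$, then their intersection lies in $v_n$ and is almost contained in $U_n$; since $v_n$ is free, $U_n\in v_n$, which is false. So fewer than $n$ indices $\beta$ satisfy $V_\beta\in v_n$, and only countably many $\beta$ satisfy $V_\beta\in v_n$ for some $n$. For any other $\beta<\mathfrak c$, the neighborhood $\langle V_\beta\rangle$ of $u$ misses $D$.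
\end{proof}

The lemma also reduces the number of tasks. The definition of a weak P-point quantifies over countable sets of ultrafilters, and there are at least as many of these as there are free ultrafilters. The definition of a $\mathfrak c$-OK point quantifies over sequences of subsets of $X$, of which there are $\mathfrak c^{\aleph_0}=\mathfrak c$, so that a recursion of length $\mathfrak c$ can visit them all.

\subsection*{Linked sets from the binary tree}
To solve \eqref{eq:OK} we need, for each $n$, a family of $\mathfrak c$ sets of which any $n$ have large intersection and any $n+1$ have finite intersection. Write $\ell=\{0,\dots,\ell-1\}$ and view the power set $P(\ell)$ as the $\ell$-th level of the binary tree; a set $y\subseteq\omega$ is a branch, which passes through the node $y\cap\ell$. Let $N_0$ be the set of pairs $(\ell,t)$ with $\ell\in\omega$ and $t\subseteq P(\ell)$. It is countably infinite, with finitely many pairs for each $\ell$. For $y\subseteq\omega$ and $n\ge1$ put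
\[
A_{y,n}=\{(\ell,t)\in N_0:\ |t|\le n,\ y\cap\ell\in t\}.
\]
The set $A_{y,1}$ is a copy of the branch $y$, and two different branches share finitely many nodes. In general:
\begin{itemize}
\item[(T1)] $A_{y,n}\subseteq A_{y,n+1}$.
\item[(T2)] If $y_0,\dots,y_n$ are distinct, then $\bigcap_{i=0}^nA_{y_i,n}$ is finite. Indeed, for all large $\ell$ the nodes $y_i\cap\ell$ are distinct and do not fit into a set $t$ with $|t|\le n$; so only finitely many $\ell$ occur.
\item[(T3)] If $1\le|\sigma|\le n$, then $(\ell,\{y\cap\ell:y\in\sigma\})\in\bigcap_{y\in\sigma}A_{y,n}$ for every $\ell$, so this intersection is infinite.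
\end{itemize}

\begin{example}\label{ex:model}
We solve \eqref{eq:OK} for $U_n=2^n\mathbb Z$ with sets whose finite intersections retain the infinitary Schur property. For an integer $x\ge1$ let $\nu(x)$ be the largest $k$ with $2^k\mid x$, and let $f(x)=\lfloor\log_2x\rfloor$; these are the positions of the lowest and of the highest nonzero binary digit of $x$. Fix a bijection between $N_0$ and $\omega$, so that $A_{y,n}\subseteq\omega$, and put
\[
V_y=\{x\ge1:\ \nu(x)\ge1\ \text{and}\ f(x)\in A_{y,\nu(x)}\}\qquad(y\subseteq\omega).
\]
The lowest digit of $x$ determines the layer $2^k\mathbb Z\setminus2^{k+1}\mathbb Z$ that contains $x$, and on this layer the $k$-linked family, applied to the highest digit, decides membership. Let $y_1,\dots,y_n$ be distinct and $W=V_{y_1}\cap\dots\cap V_{y_n}$.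

First, $W\subseteq^*2^n\mathbb Z$. A point $x\in W\setminus2^n\mathbb Z$ has $\nu(x)=k$ with $1\le k<n$ and $f(x)\in\bigcap_{i\le n}A_{y_i,k}$. This set is finite by (T2), since $n\ge k+1$, and $f$ is finite-to-one.

Second, $W$ is additively rich. The set $A=\bigcap_{i\le n}A_{y_i,n}$ is infinite by (T3). If $x\in2^n\mathbb Z\cap f^{-1}(A)$, then $\nu(x)\ge n$ and $f(x)\in A_{y_i,n}\subseteq A_{y_i,\nu(x)}$ by (T1), so $x\in W$. Pick $m_0\in A$ with $m_0\ge n$ and let $a=2^{m_0}$, $B=\{2^m:m\in A,\ m>m_0\}$. The numbers $a$, $2^m$ and $a+2^m$ are multiples of $2^n$, with $f(a)=m_0$ and $f(2^m)=f(a+2^m)=m$. Hence $\{a\}\cup B\cup(a+B)\subseteq W$.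
\end{example}

The example treats one sequence and produces a filter. Three things are missing. The sets added for $\mathfrak c$ different sequences must be compatible, which calls for $\mathfrak c$ linked families that are independent of each other. Every subset of $\mathbb Z$ must be decided without destroying the families that are still unused. And additive richness, checked above by inspection, must hold for every member of the final ultrafilter. The last point is settled at the start: we begin with a filter $\mathcal F$ such that every set compatible with $\mathcal F$ belongs to a free idempotent.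

\section{Independent linked families}\label{sec:linked}

From now on $X$ is a countably infinite set. For a filter $\mathcal F$ on $X$, a set $A\subseteq X$ is \emph{$\mathcal F$-positive} if $A\cap F\neq\emptyset$ for all $F\in\mathcal F$. This is equivalent to $X\setminus A\notin\mathcal F$, because $A\cap F=\emptyset$ means $F\subseteq X\setminus A$. For an ultrafilter $u$,
\begin{equation}\label{eq:extend}
u\supseteq\mathcal F\iff\text{every member of $u$ is $\mathcal F$-positive.}
\end{equation}
Indeed, if $u\supseteq\mathcal F$, then $U\cap F\in u$ is nonempty for $U\in u$, $F\in\mathcal F$; and if $F\in\mathcal F\setminus u$, then $X\setminus F\in u$ is not $\mathcal F$-positive.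

\begin{definition}\label{def:ILF}
Let $I$ be a set. A \emph{linked system over $I$} is a family of sets $A^\alpha_{\beta,n}\subseteq X$ $(\alpha\in I,\ \beta<\mathfrak c,\ n\ge1)$ such that
\begin{itemize}
\item[(L1)] $A^\alpha_{\beta,n}\subseteq A^\alpha_{\beta,n+1}$;
\item[(L2)] $\bigcap_{i=0}^nA^\alpha_{\beta_i,n}$ is finite whenever $\beta_0,\dots,\beta_n$ are distinct.
\end{itemize}
For $J\subseteq I$, a \emph{$J$-box} is a set
\[
\bigcap_{\alpha\in K}\ \bigcap_{\beta\in\sigma_\alpha}A^\alpha_{\beta,n_\alpha}
\]
with $K\subseteq J$ finite, $n_\alpha\ge1$, and $\sigma_\alpha\subseteq\mathfrak c$ with $1\le|\sigma_\alpha|\le n_\alpha$; for $K=\emptyset$ the box is $X$. A filter $\mathcal G$ on $X$, possibly improper, is \emph{$J$-good} if every $J$-box is $\mathcal G$-positive. If the free filter $\mathcal F$ is $I$-good, the system is an \emph{independent linked family for $\mathcal F$ over $I$}.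
\end{definition}

For each $\alpha$ the system is a copy of the situation (T1)--(T3). A box chooses, for finitely many $\alpha$, an intersection that (L2) does not force to be finite, and goodness says that all these choices can be made simultaneously and compatibly with the filter. Three facts are immediate from the definition. A $J$-good filter is proper, since $X$ is a $J$-box. A $J$-good filter is $J'$-good for $J'\subseteq J$. If $K\cap J'=\emptyset$, the intersection of a $K$-box and a $J'$-box is a $(K\cup J')$-box.

\begin{lemma}[Kunen]\label{lem:kunen}
There are a countably infinite set $N$ and a linked system over an index set of size $\mathfrak c$ on $N$ all of whose boxes are infinite.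
\end{lemma}

\begin{proof}
A point of $N_0$ records one set $t$ of nodes. To make $\mathfrak c$ families independent, a point of $N$ records one such set for every node of the same level, and the family with index $x\subseteq\omega$ reads the set recorded at the node $x\cap\ell$. Let $N$ be the set of pairs $(\ell,\varphi)$ with $\ell\in\omega$ and $\varphi:P(\ell)\to P(P(\ell))$; it is countably infinite, with finitely many pairs for each $\ell$. We use $P(\omega)$ in place of $\mathfrak c$ for both kinds of indices. For $x\subseteq\omega$ define $\pi_x:N\to N_0$ by $\pi_x(\ell,\varphi)=(\ell,\varphi(x\cap\ell))$, and put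
\[
A^x_{y,n}=\pi_x^{-1}(A_{y,n})=\{(\ell,\varphi)\in N:\ |\varphi(x\cap\ell)|\le n,\ y\cap\ell\in\varphi(x\cap\ell)\}.
\]
The map $\pi_x$ preserves $\ell$, so it is finite-to-one, and (L1), (L2) follow from (T1), (T2). Consider the box given by a finite set $K$ and data $n_x,\sigma_x$ $(x\in K)$. For all large $\ell$ the nodes $x\cap\ell$ $(x\in K)$ are distinct, so there is $\varphi$ with $\varphi(x\cap\ell)=\{y\cap\ell:y\in\sigma_x\}$ for all $x\in K$. This set has at most $|\sigma_x|\le n_x$ elements, so $(\ell,\varphi)$ lies in the box. The box contains a point for every large $\ell$ and is therefore infinite.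
\end{proof}

An infinite set is the same as a set that is positive for the filter of cofinite sets, so Lemma~\ref{lem:kunen} gives an independent linked family for that filter. As in Example~\ref{ex:model}, it is carried to other filters along a finite-to-one map.

\begin{lemma}\label{lem:pullback}
Let $\mathcal F$ be a free filter on $X$, let $Y\subseteq X$, and let $f:Y\to\omega$ be a finite-to-one map such that $f^{-1}(A)$ is $\mathcal F$-positive for every infinite $A\subseteq\omega$. Then there is an independent linked family for $\mathcal F$ over an index set of size $\mathfrak c$.
\end{lemma}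

\begin{proof}
Transfer the system of Lemma~\ref{lem:kunen} to $\omega$ by a bijection and take the preimages $f^{-1}(A^\alpha_{\beta,n})$. Preimages preserve inclusions and intersections, which gives (L1), and (L2) holds because $f$ is finite-to-one. A box with $K\neq\emptyset$ is the preimage of an infinite set, so it is $\mathcal F$-positive by hypothesis. The box $X$ is $\mathcal F$-positive because $\mathcal F$ is proper.
\end{proof}

\begin{remark}\label{rem:ultra}
A free ultrafilter $e$ has no independent linked family over a nonempty $I$: the boxes $A^\alpha_{0,1}$ and $A^\alpha_{1,1}$ would be $e$-positive, hence in $e$, while their intersection is finite. An independent linked family is thus a certificate that the filter has left much undecided. This is why we cannot start from a single idempotent and intersect many of them instead.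
\end{remark}

\section{OK ultrafilters above a filter}\label{sec:recursion}

\begin{theorem}\label{thm:extension}
Let $\mathcal F$ be a free filter on $X$ with an independent linked family over a set $I$ of size $\mathfrak c$. Then there are $2^{\mathfrak c}$ $\mathfrak c$-OK ultrafilters extending $\mathcal F$.
\end{theorem}

Fix the family $(A^\alpha_{\beta,n})$. The indices in $I$ are a resource: each time the filter grows, some indices are spent, and the filter must stay good for the rest. All steps of the proof are instances of one observation. For a filter $\mathcal G$ and a family $\mathcal H$ of subsets of $X$, the filter generated by $\mathcal G\cup\mathcal H$ consists of the sets that contain $G\cap H_1\cap\dots\cap H_m$ for some $G\in\mathcal G$, $m\ge0$ and $H_1,\dots,H_m\in\mathcal H$.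

\begin{lemma}\label{lem:spend}
Let $\mathcal G$ be $J$-good and $K\subseteq J$. Let $\mathcal H$ be a family such that every finite intersection of members of $\mathcal H$ contains a set $G_0\cap D_0$ with $G_0\in\mathcal G$ and $D_0$ a $K$-box. Then the filter generated by $\mathcal G\cup\mathcal H$ is $(J\setminus K)$-good.
\end{lemma}

\begin{proof}
Let $G\in\mathcal G$, $H_1,\dots,H_m\in\mathcal H$, and let $D$ be a $(J\setminus K)$-box. Then $G\cap H_1\cap\dots\cap H_m\cap D\supseteq(G\cap G_0)\cap(D_0\cap D)$, which is nonempty because $G\cap G_0\in\mathcal G$ and $D_0\cap D$ is a $J$-box.
\end{proof}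

The first task is to decide a set $S$. This cannot always be done for free. If $\mathcal G$ is a free filter and $S=A^\alpha_{0,1}$, then adding $S$ makes the box $A^\alpha_{1,1}$ nonpositive, and adding $X\setminus S$ does the same to the box $A^\alpha_{0,1}$. But an obstruction to adding $S$ is a single box, which involves finitely many indices, and adding that box decides $S$ negatively.

\begin{lemma}\label{lem:decide}
Let $\mathcal G$ be $J$-good and $S\subseteq X$. There are a finite $K\subseteq J$ and a $(J\setminus K)$-good filter $\mathcal G'\supseteq\mathcal G$ with $S\in\mathcal G'$ or $X\setminus S\in\mathcal G'$.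
\end{lemma}

\begin{proof}
If the filter generated by $\mathcal G\cup\{S\}$ is $J$-good, take it, with $K=\emptyset$. Otherwise $G\cap S\cap D_0=\emptyset$ for some $G\in\mathcal G$ and some $J$-box $D_0$, and $D_0$ is a $K$-box for a finite $K\subseteq J$. The filter $\mathcal G'$ generated by $\mathcal G\cup\{D_0\}$ is $(J\setminus K)$-good by Lemma~\ref{lem:spend}, and $X\setminus S\supseteq G\cap D_0\in\mathcal G'$.
\end{proof}

The second task is to solve \eqref{eq:OK} for a given sequence. This costs one index and is the general form of Example~\ref{ex:model}.

\begin{lemma}\label{lem:sequence}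
Let $\mathcal G$ be $J$-good, $\alpha\in J$, and let $U_1\supseteq U_2\supseteq\cdots$ be members of $\mathcal G$. There is a $(J\setminus\{\alpha\})$-good filter $\mathcal G'\supseteq\mathcal G$ containing sets $V_\beta$ $(\beta<\mathfrak c)$ that satisfy \eqref{eq:OK}.
\end{lemma}

\begin{proof}
The set $U_1$ is the disjoint union of $U_\infty=\bigcap_{k\ge1}U_k$ and the layers $U_k\setminus U_{k+1}$, $k\ge1$. On the $k$-th layer we use the $k$-linked sets:
\[
V_\beta=U_\infty\cup\bigcup_{k\ge1}\bigl(A^\alpha_{\beta,k}\cap(U_k\setminus U_{k+1})\bigr).
\]
Let $\beta_1,\dots,\beta_n$ be distinct and $W=V_{\beta_1}\cap\dots\cap V_{\beta_n}$.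

\emph{Upper bound: $W\subseteq^*U_n$.} Since $W\subseteq U_1$, a point of $W\setminus U_n$ lies in a layer $U_k\setminus U_{k+1}$ with $1\le k<n$, and hence in $\bigcap_{i\le n}A^\alpha_{\beta_i,k}$. This set is finite by (L2), because $n\ge k+1$, and there are finitely many such $k$.

\emph{Lower bound: $W\supseteq U_n\cap D_0$, where $D_0=\bigcap_{i\le n}A^\alpha_{\beta_i,n}$.} A point of $U_n\cap D_0$ lies either in $U_\infty\subseteq W$ or in a layer $U_k\setminus U_{k+1}$ with $k\ge n$. In the second case it lies in $A^\alpha_{\beta_i,n}\subseteq A^\alpha_{\beta_i,k}$ for all $i$ by (L1), hence in every $V_{\beta_i}$.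

The upper bound is \eqref{eq:OK}. In the lower bound $U_n\in\mathcal G$ and $D_0$ is an $\{\alpha\}$-box, so Lemma~\ref{lem:spend} shows that the filter generated by $\mathcal G\cup\{V_\beta:\beta<\mathfrak c\}$ is $(J\setminus\{\alpha\})$-good.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:extension}]
\emph{One ultrafilter.} Let $(S_\xi)_{\xi<\mathfrak c}$ list all subsets of $X$. We do not know in advance which decreasing sequences will end up in the ultrafilter, nor when, so each must be visited at arbitrarily late stages. There are $\mathfrak c$ decreasing sequences of subsets of $X$; using a bijection of $\mathfrak c$ with $\mathfrak c\times\mathfrak c$, list them as $(U^\xi_n)_{n\ge1}$, $\xi<\mathfrak c$, so that each occurs $\mathfrak c$ times. A subset of $\mathfrak c$ of size $\mathfrak c$ is unbounded, so each sequence occurs cofinally often.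

We define, for $\xi<\mathfrak c$, increasing filters $\mathcal G_\xi$ and decreasing sets $J_\xi\subseteq I$ such that $\mathcal G_\xi$ is $J_\xi$-good and $J_\xi\setminus J_{\xi+1}$ is finite. Put $\mathcal G_0=\mathcal F$ and $J_0=I$. At a limit $\lambda$ put $\mathcal G_\lambda=\bigcup_{\xi<\lambda}\mathcal G_\xi$ and $J_\lambda=\bigcap_{\xi<\lambda}J_\xi$; a member of $\mathcal G_\lambda$ lies in some $\mathcal G_\xi$ and a $J_\lambda$-box is a $J_\xi$-box, so they meet. With these rules $I\setminus J_\xi=\bigcup_{\eta<\xi}(J_\eta\setminus J_{\eta+1})$ has size at most $|\xi|+\aleph_0<\mathfrak c$, so $J_\xi$ has size $\mathfrak c$ at every stage.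

At the step from $\xi$ to $\xi+1$, apply Lemma~\ref{lem:decide} to $\mathcal G_\xi$, $J_\xi$, $S_\xi$ and obtain $\mathcal G'$ and $J'=J_\xi\setminus K$. If some $U^\xi_n$ is not in $\mathcal G'$, put $\mathcal G_{\xi+1}=\mathcal G'$ and $J_{\xi+1}=J'$. Otherwise pick $\alpha\in J'$, let $\mathcal G_{\xi+1}$ be the filter given by Lemma~\ref{lem:sequence} for $\mathcal G'$, $J'$, $\alpha$, $(U^\xi_n)$, and put $J_{\xi+1}=J'\setminus\{\alpha\}$.

Let $u=\bigcup_{\xi<\mathfrak c}\mathcal G_\xi$. It is an increasing union of proper filters and decides every $S_\xi$, so it is an ultrafilter; it is free because it contains $\mathcal F$. Let $(U_n)$ be a decreasing sequence in $u$. By K\"onig's theorem $\mathfrak c$ has uncountable cofinality, so all $U_n$ lie in one $\mathcal G_\xi$. Choose $\eta\ge\xi$ with $U^\eta_n=U_n$ for all $n$. At the step from $\eta$ to $\eta+1$ all $U_n$ lie in $\mathcal G'\supseteq\mathcal G_\xi$, so $\mathcal G_{\eta+1}\subseteq u$ contains sets $V_\beta$ satisfying \eqref{eq:OK}. Thus $u$ is $\mathfrak c$-OK.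

\emph{Many ultrafilters.} We spend half of the indices at the start to force different outcomes. Split $I=I_0\sqcup I_1$ with $|I_0|=|I_1|=\mathfrak c$. For $s:I_0\to\{0,1\}$ let $\mathcal F_s$ be the filter generated by $\mathcal F\cup\{A^\alpha_{s(\alpha),1}:\alpha\in I_0\}$. A finite intersection of the new generators is an $I_0$-box, so $\mathcal F_s$ is $I_1$-good by Lemma~\ref{lem:spend}. Hence $\mathcal F_s$ is a free filter with an independent linked family over $I_1$, and the first part gives a $\mathfrak c$-OK ultrafilter $u_s\supseteq\mathcal F_s$. If $s(\alpha)\ne s'(\alpha)$, then $u_s=u_{s'}$ would contain $A^\alpha_{0,1}\cap A^\alpha_{1,1}$, which is finite by (L2). So the $2^{\mathfrak c}$ ultrafilters $u_s$ are distinct, and there are no more than $2^{\mathfrak c}$ ultrafilters on $X$.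
\end{proof}

Combining Lemma~\ref{lem:pullback}, Theorem~\ref{thm:extension} and Lemma~\ref{lem:OK} gives the statement that we apply.

\begin{proposition}\label{prop:criterion}
Let $\mathcal F$, $Y$ and $f$ be as in Lemma~\ref{lem:pullback}. Then $\mathcal F$ is contained in $2^{\mathfrak c}$ $\mathfrak c$-OK ultrafilters, and these are free weak P-points.
\end{proposition}

\section{Thick sets and minimal idempotents}\label{sec:groups}

Let $G$ be a countably infinite group. We need a free filter whose positive sets belong to idempotents, and a finite-to-one map as in Proposition~\ref{prop:criterion}. The filter comes from a general correspondence between filters and closed sets.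

\begin{lemma}\label{lem:closure}
Let $E$ be a nonempty set of free ultrafilters on $X$ and $\mathcal F=\bigcap E$. Then $\mathcal F$ is a free filter; a set is $\mathcal F$-positive if and only if it belongs to some $e\in E$; and the ultrafilters extending $\mathcal F$ are exactly the points of the closure of $E$.
\end{lemma}

\begin{proof}
An intersection of proper filters that contain all cofinite sets is such a filter. A set $A$ is $\mathcal F$-positive if and only if $X\setminus A\notin e$ for some $e\in E$, that is, $A\in e$. By \eqref{eq:extend}, $u\supseteq\mathcal F$ if and only if every member of $u$ belongs to some $e\in E$, which describes the closure of $E$.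
\end{proof}

So we must show that sets such as $f^{-1}(A)$ in Example~\ref{ex:model} belong to idempotents. We recall the standard facts on $\beta G$; see \cite{HS}. The product \eqref{eq:product} is associative: since $(xy)^{-1}A=y^{-1}(x^{-1}A)$, both $A\in(uv)w$ and $A\in u(vw)$ unfold to $\{x:\{y:(xy)^{-1}A\in w\}\in v\}\in u$. For fixed $v$ the map $u\mapsto uv$ is continuous, because the preimage of $\langle A\rangle$ is $\langle\{x:x^{-1}A\in v\}\rangle$. The \emph{Ellis--Numakura theorem} states that every nonempty compact Hausdorff semigroup in which all maps $u\mapsto uv$ are continuous contains an idempotent.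

\begin{lemma}[{see \cite[Ch.~1--2]{HS}}]\label{lem:minimal}
Every left ideal $L$ of $\beta G$ contains a minimal idempotent.
\end{lemma}

\begin{proof}
For $v\in\beta G$ the set $(\beta G)v=\{wv:w\in\beta G\}$ is a left ideal by associativity and is compact as a continuous image of $\beta G$. If $v\in L$, then $(\beta G)v\subseteq L$, so $L$ contains a compact left ideal. The intersection of a chain of compact left ideals is nonempty and is again one, so Zorn's lemma gives a compact left ideal $M\subseteq L$ that is minimal among these. If $L'\subseteq M$ is any left ideal and $v\in L'$, then $(\beta G)v\subseteq L'\subseteq M$ forces $L'=M$. So $M$ is a minimal left ideal. It is a compact subsemigroup, and it contains an idempotent by the Ellis--Numakura theorem.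
\end{proof}

If $v$ is free, then $wv$ is free for every $w\in\beta G$: for finite $C$ each set $x^{-1}C$ is finite, so $\{x:x^{-1}C\in v\}=\emptyset$ and $C\notin wv$. Thus the free ultrafilters form a left ideal. (Consequently every minimal idempotent is free: a left ideal that contains some $g\in G$ contains $(wg^{-1})g=w$ for all $w$, so it equals $\beta G$ and is not minimal. The sets that belong to a free minimal idempotent are therefore exactly the central sets.)

To put a set $T$ into a minimal idempotent it suffices, by Lemma~\ref{lem:minimal}, to fit a whole left ideal $(\beta G)v$ into $\langle T\rangle$. By \eqref{eq:product} this holds when $x^{-1}T\in v$ for all $x\in G$, which leads to the following notion. Call $T\subseteq G$ \emph{thick} if for every finite $K\subseteq G$ there are infinitely many $g\in G$ with $Kg\subseteq T$.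

\begin{lemma}\label{lem:thick}
Every thick set $T\subseteq G$ belongs to a free minimal idempotent. In particular, free minimal idempotents exist.
\end{lemma}

\begin{proof}
The condition $Kg\subseteq T$ means $g\in\bigcap_{x\in K}x^{-1}T$. So finite intersections of the sets $x^{-1}T$ are infinite, the sets $x^{-1}T$ together with the cofinite sets generate a proper filter, and this filter extends to a free ultrafilter $v$. Then $\{x:x^{-1}T\in v\}=G$, so $T\in wv$ for all $w\in\beta G$. The left ideal $(\beta G)v$ consists of free ultrafilters containing $T$, and it contains a minimal idempotent by Lemma~\ref{lem:minimal}. For the last claim take $T=G$.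
\end{proof}

\begin{lemma}\label{lem:blocks}
There are $Y\subseteq G$ and a finite-to-one map $f:Y\to\omega$ such that $f^{-1}(A)$ is thick for every infinite $A\subseteq\omega$. For $G=\mathbb Z$ one can take $Y=\{1,2,3,\dots\}$ and $f(x)=\lfloor\log_2x\rfloor$.
\end{lemma}

\begin{proof}
For $G=\mathbb Z$ the fibers of $f$ are the blocks $[2^n,2^{n+1})\cap\mathbb Z$. Let $K\subseteq[-m,m]$. For each $n\in A$ with $2^n>2m$, the number $g=2^n+m$ satisfies $K+g\subseteq[2^n,2^n+2m]\subseteq[2^n,2^{n+1})$, so $K+g\subseteq f^{-1}(A)$, and there are infinitely many such $n$.

In a general group we build disjoint blocks that contain translates of larger and larger finite sets. Write $G=\bigcup_nK_n$ with finite sets $K_0\subseteq K_1\subseteq\cdots$ and $1\in K_0$; here countability of $G$ is used. Choose $g_n$ recursively outside the finite set $\bigcup_{m<n}K_n^{-1}K_mg_m$, where $K_n^{-1}=\{x^{-1}:x\in K_n\}$; this is possible because $G$ is infinite. Then the sets $K_ng_n$ are pairwise disjoint, and the points $g_n\in K_ng_n$ are distinct. Let $Y=\bigcup_nK_ng_n$ and $f(y)=n$ for $y\in K_ng_n$. If $A$ is infinite and $K$ is finite, then $K\subseteq K_n$ for all large $n$, so $Kg_n\subseteq K_ng_n\subseteq f^{-1}(A)$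 for all large $n\in A$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:G}]
Let $E$ be the set of free minimal idempotents of $\beta G$, which is nonempty by Lemma~\ref{lem:thick}, and let $\mathcal F=\bigcap E$. Take $Y$ and $f$ from Lemma~\ref{lem:blocks}. For infinite $A\subseteq\omega$ the set $f^{-1}(A)$ is thick, so it belongs to some $e\in E$ by Lemma~\ref{lem:thick} and is $\mathcal F$-positive by Lemma~\ref{lem:closure}. Proposition~\ref{prop:criterion} gives $2^{\mathfrak c}$ $\mathfrak c$-OK ultrafilters extending $\mathcal F$, which are weak P-points, and by Lemma~\ref{lem:closure} they lie in the closure of $E$. The number is exact because $|\beta G|\le2^{\mathfrak c}$. Every member of a point $u$ of the closure of $E$ belongs to a free idempotent, so $u$ is infinitary Schur by Lemma~\ref{lem:idem}.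
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:Z}]
Apply Theorem~\ref{thm:G} to $G=\mathbb Z$; the closure of the set of free minimal idempotents is contained in the closure of the set of all free idempotents.
\end{proof}

\section{Meager filters}\label{sec:meager}

The basic open sets of $2^X$ are the sets $\{Z\subseteq X:Z\cap C=s\}$ with $C\subseteq X$ finite and $s\subseteq C$. A subset of $2^X$ is \emph{meager} if it is covered by countably many closed nowhere dense sets, \emph{comeager} if its complement is meager, and has the \emph{Baire property} if its symmetric difference with some open set is meager. The sets with the Baire property form a $\sigma$-algebra that contains all Borel, analytic and coanalytic sets. By the Baire category theorem, two comeager subsets of $2^X$ intersect.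

For meager filters the map $f$ of Proposition~\ref{prop:criterion} is provided by the theorem of Jalali-Naini and Talagrand \cite{Talagrand}, \cite[Theorem~4.1.2]{BJ}. We include the short proof of the part that we use.

\begin{lemma}\label{lem:talagrand}
If $\mathcal F$ is a meager free filter on $X$, there is a finite-to-one map $f:X\to\omega$ such that $f^{-1}(A)\in\mathcal F$ only for cofinite $A\subseteq\omega$.
\end{lemma}

\begin{proof}
Let $X=\omega$ and $\mathcal F\subseteq\bigcup_n\mathcal N_n$ with $\mathcal N_0\subseteq\mathcal N_1\subseteq\cdots$ closed and nowhere dense. We choose $0=k_0<k_1<\cdots$ and sets $s_n\subseteq I_n=[k_n,k_{n+1})$ such that no $Z\in\mathcal N_n$ has $Z\cap I_n=s_n$. Given $k_n$, list the subsets $t_1,\dots,t_r$ of $[0,k_n)$ and put $k^0=k_n$, $s^0=\emptyset$. For $j=1,\dots,r$, since $\mathcal N_n$ is nowhere dense, there are $k^j>k^{j-1}$ and $s^j\subseteq[k_n,k^j)$ with $s^j\cap[0,k^{j-1})=s^{j-1}$ such that no $Z\in\mathcal N_n$ has $Z\cap[0,k^j)=t_j\cup s^j$. Put $k_{n+1}=k^r$ and $s_n=s^r$. If $Z\cap I_n=s_n$ and $Z\cap[0,k_n)=t_j$, then $Z\cap[0,k^j)=t_j\cup s^j$, so $Z\notin\mathcal N_n$.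

Every $Z\in\mathcal F$ lies in $\mathcal N_n$ for all large $n$, so $Z\cap I_n=s_n$ for only finitely many $n$. Let $f$ take the value $n$ on $I_n$. If $f^{-1}(A)\in\mathcal F$, then $Z=f^{-1}(A)\cup\bigcup_{n\notin A}s_n$ belongs to $\mathcal F$ and satisfies $Z\cap I_n=s_n$ for all $n\notin A$. Hence $\omega\setminus A$ is finite.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:meager}]
(1) Take $f$ from Lemma~\ref{lem:talagrand}. If $A\subseteq\omega$ is infinite, then $\omega\setminus A$ is not cofinite, so $X\setminus f^{-1}(A)=f^{-1}(\omega\setminus A)\notin\mathcal F$, and $f^{-1}(A)$ is $\mathcal F$-positive. Apply Proposition~\ref{prop:criterion} with $Y=X$.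

(2) Let $\mathcal I=P(X)\setminus\mathcal P$. It is closed under subsets because $\mathcal P$ is upward closed, and closed under finite unions by the hypothesis on $A\cup B$. It contains all finite sets because members of $\mathcal P$ are infinite, and $X\notin\mathcal I$ because $\mathcal P$ is nonempty and upward closed. So $\mathcal F=\{X\setminus A:A\in\mathcal I\}$ is a free filter, and $A$ is $\mathcal F$-positive if and only if $X\setminus A\notin\mathcal F$, that is, $A\in\mathcal P$.

We show that $\mathcal F$ is meager. Complementation $Z\mapsto X\setminus Z$ is a homeomorphism of $2^X$ that carries $\mathcal I$ onto $\mathcal F$, so $\mathcal F$ has the Baire property. A free filter is invariant under the homeomorphisms $Z\mapsto Z\mathbin{\triangle}c$ with $c$ finite. The topological zero--one law now says that $\mathcal F$ is meager or comeager. Indeed, if $\mathcal F$ is not meager, then by the Baire property it is comeager in some basic open set $\{Z:Z\cap C=s\}$; the maps $Z\mapsto Z\mathbin{\triangle}c$ with $c\subseteq C$ preserve $\mathcal F$ and carry this set onto finitely many basic open sets that cover $2^X$, so $\mathcal F$ is comeager. In that case its homeomorphic image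 $\mathcal I$ is comeager too, and there is $A\in\mathcal F\cap\mathcal I$. Then $A$ and $X\setminus A$ both lie in $\mathcal I$, so $X\in\mathcal I$, a contradiction.

By (1) there are $2^{\mathfrak c}$ weak P-points $u\supseteq\mathcal F$, and by \eqref{eq:extend} their members are $\mathcal F$-positive, that is, $u\subseteq\mathcal P$.
\end{proof}

\begin{example}
Let $X=\{1,2,3,\dots\}$ and let $\mathcal P$ consist of the sets $A$ with $\sum_{n\in A}1/n=\infty$. This family is nonempty, upward closed and consists of infinite sets; if the sum over $A\cup B$ diverges, so does the sum over $A$ or over $B$; and $\mathcal P=\bigcap_m\{A:\sum_{n\in A}1/n>m\}$ is a countable intersection of open sets. So there are $2^{\mathfrak c}$ weak P-points all of whose members have a divergent sum of reciprocals.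
\end{example}

\begin{remark}
The category hypotheses in Theorem~\ref{thm:meager} cannot be dropped. A free idempotent $e$ on $\mathbb Z$ is a free filter, and $\mathcal P=e$ satisfies all the combinatorial hypotheses of (2). The only ultrafilter containing $e$, or contained in $e$, is $e$ itself, which is not a weak P-point by Proposition~\ref{prop:obstructions}(c).
\end{remark}

\begin{thebibliography}{9}

\bibitem{Bardyla}
S.~Bardyla, \emph{Combinatorics of Schur ultrafilters}, arXiv:2605.17411 (2026).

\bibitem{BJ}
Bartoszy\'nski and Judah, \emph{Set Theory}.

\bibitem{HS}
Hindman and Strauss, \emph{Algebra in the Stone--\v{C}ech Compactification}.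

\bibitem{Talagrand}
Talagrand, Studia Math. \textbf{67} (1980).

\end{thebibliography}
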